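\title{Skew hybrid Grothendieck polynomials have saturated Newton polytopes}

\begin{abstract}
The hybrid Grothendieck polynomial $G_{\lambda/\mu}(\mathbf{x}_n;\mathbf{1};\mathbf{1})$ is the generating function of set-valued reverse plane partitions of shape $\lambda/\mu$ with entries at most $n$, where the exponent of $x_i$ is the number of columns that contain $i$. We describe its set of exponents by linear inequalities. The inequalities are governed by a sequence $\nu_1\ge\nu_2\ge\cdots$ that counts the columns of the shapes obtained from $\lambda/\mu$ by repeatedly deleting certain top boxes. It follows that the polynomial has a saturated Newton polytope for every skew shape and every $n$, which answers a question of Guo, Kang and Liu. We also find the vertices of the Newton polytope, show that the Newton polytope of each homogeneous component is a permutohedron, and classify the supports that occur by strict partitions.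
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Fillings, contents and Newton polytopes}

We identify a partition $\lambda$ with its diagram, the set of boxes $(r,c)$ with $1\le c\le\lambda_r$. Here $r$ is the row, numbered downward, and $c$ is the column, numbered from left to right. For partitions $\mu\subseteq\lambda$, the \emph{skew shape} $P=\lambda/\mu$ is the set of boxes of $\lambda$ that are not in $\mu$; it is \emph{straight} if $\mu=\emptyset$. The columns of $P$ are always the nonempty ones, and $m(P)$ is their number. We write $[k]=\{1,\dots,k\}$ and $|\alpha|=\sum_i\alpha_i$.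

A \emph{set-valued reverse plane partition} of shape $P$, or \emph{filling} for short, assigns to each box $X\in P$ a nonempty finite set $T(X)$ of positive integers, called \emph{letters}, such that
\[
\max T(X)\le\min T(Y)
\]
whenever $X$ lies immediately to the left of $Y$ or immediately above $Y$. The \emph{content} of $T$ is the vector $\kappa(T)=(\kappa_1(T),\kappa_2(T),\dots)$, where $\kappa_i(T)$ is the number of columns in which the letter $i$ appears in at least one box. A letter that is repeated down a column is thus counted once. The hybrid Grothendieck polynomial of Guo, Kang and Liu \cite{GKL} is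
\[
G_{P}(\mathbf{x};\mathbf{t};\mathbf{w})=\sum_{T}\mathbf{x}^{\kappa(T)}\,\mathbf{t}^{\mathrm{ceq}(T)}\,\mathbf{w}^{\mathrm{ex}(T)},
\]
summed over all fillings of $P$. In \cite{GKL} the content is written $\mathrm{ircont}(T)$, and $\mathrm{ceq}$ and $\mathrm{ex}$ are two further statistics; about them we use only that each filling contributes a monomial in the $t_i$ and $w_i$. Setting $x_{n+1}=x_{n+2}=\cdots=0$ keeps the finitely many fillings with letters in $[n]$, and setting all $t_i$ and $w_i$ equal to $1$ gives
\[
G_P(\mathbf{x}_n;\mathbf{1};\mathbf{1})=\sum_{T}\mathbf{x}^{\kappa(T)}\in\mathbb{Z}[x_1,\dots,x_n].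
\]
No cancellation occurs in this sum, so its set of exponents is
\[
S_n(P)=\{\kappa(T): T \text{ a filling of } P \text{ with letters in } [n]\}\subseteq\mathbb{Z}_{\ge0}^n .
\]

The \emph{Newton polytope} of a polynomial $g=\sum_\alpha g_\alpha\mathbf{x}^\alpha$ is the convex hull of its \emph{support} $\{\alpha:g_\alpha\ne0\}$. The polynomial has a \emph{saturated Newton polytope} (SNP) if every lattice point of the Newton polytope lies in the support. When this holds, the question of which monomials occur in $g$ is answered by finitely many linear inequalities.

For straight shapes $\lambda$ and all $n$, the polynomial $G_\lambda(\mathbf{x}_n;\mathbf{1};\mathbf{1})$ is known to have SNP, as quoted in \cite{GKL}. The question posed there is the skew case: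
\begin{quote}
\emph{Does $G_{\lambda/\mu}(\mathbf{x}_n;\mathbf{1};\mathbf{1})$ have SNP for every skew shape $\lambda/\mu$ and every $n\ge1$?}
\end{quote}
We prove that it does, without using the result for straight shapes.

\subsection{Small shapes and two obstacles}

\begin{example}\label{ex:small}
Let $P$ be a single column. Every nonempty $A\subseteq[n]$ is the set of letters of some filling: put $A$ in the highest box and $\{\max A\}$ in the others. So $S_n(P)$ consists of the nonzero $0/1$ vectors, which are the lattice points of the region $0\le\alpha_i\le1$, $|\alpha|\ge1$.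

Let $P$ consist of $\ell$ boxes no two of which share a row or a column. The boxes are filled independently, so every content satisfies $0\le\alpha_i\le\ell$ and $|\alpha|\ge\ell$. Conversely, given such an $\alpha$, deal the word $1^{\alpha_1}2^{\alpha_2}\cdots n^{\alpha_n}$ cyclically to the $\ell$ boxes. Each box receives a letter because $|\alpha|\ge\ell$, and no box receives a letter twice because $\alpha_i\le\ell$.
\end{example}

In both cases the support is the set of lattice points of a region that is symmetric in the coordinates, and this suggests a positive answer. Two general facts show that the answer is not automatic.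

First, if $P$ is a union of two shapes that share no row and no column, then $G_P$ is the product of their polynomials, and SNP is not preserved by products. The polynomials $x+y$ and $1+xy$ have SNP, but the Newton polytope of $(x+y)(1+xy)=x+y+x^2y+xy^2$ contains the point $(1,1)$. So even for a disconnected union of straight shapes the answer is not obtained by multiplying the straight case.

Second, $G_P(\mathbf{x}_n;\mathbf{1};\mathbf{1})$ is not homogeneous, and it is not enough to treat one degree at a time: both homogeneous components of $1+x^2$ have SNP, and their sum does not. The supports in the various degrees must be cut out by one common system of inequalities.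

\subsection{Derived shapes and the main theorems}

Let $L_c(T)$ be the set of letters in column $c$. Then $|\kappa(T)|=\sum_c|L_c(T)|\ge m(P)$, with equality when every box is $\{1\}$. The upper bounds are more delicate: how large can $|\kappa(T)|$ be when only $k$ letters are available? A greedy filling puts $1$ in every column. Call the highest box of a column its \emph{top}. If $1$ appears in every column then it appears in every top, so a top whose right neighbor is also a top must be $\{1\}$ and cannot hold any other letter. The remaining letters have to live on the remaining boxes. This leads to the central definition.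

The \emph{derived shape} $P'$ is obtained from $P$ by deleting every top that is not the rightmost top in its row. Lemma~\ref{lem:derived} shows that $P'$ is a skew shape, nonempty if $P$ is. For nonempty $P$ put
\[
P_1=P,\qquad P_{i+1}=(P_i)',\qquad \nu_i=m(P_i),\qquad f(k)=\nu_1+\dots+\nu_k,
\]
with $f(0)=0$. Since $P_{i+1}\subseteq P_i$ and all $P_i$ are nonempty, $m(P)=\nu_1\ge\nu_2\ge\cdots\ge1$. Figure~\ref{fig:derived} shows an example to which we return several times.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.42]
\foreach \x/\y in {4/1,1/3,10/2,16/3} \fill[gray!45] (\x,-\y) rectangle +(1,-1);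
\foreach \x/\y in {4/1,5/1,3/2,4/2,1/3,2/3,3/3,12/1,10/2,11/2,9/3,10/3,19/1,18/2,16/3,17/3,26/1,25/2,24/3} \draw (\x,-\y) rectangle +(1,-1);
\node at (3.5,-5) {$P_1,\ \nu_1=5$};
\node at (10.5,-5) {$P_2,\ \nu_2=4$};
\node at (17.5,-5) {$P_3,\ \nu_3=4$};
\node at (24.5,-5) {$P_4,\ \nu_4=3$};
\end{tikzpicture}
\caption{The skew shape $P_1=(5,4,3)/(3,2)$ and its derived shapes. In each shape the shaded boxes are the highest boxes of columns that are not rightmost among such boxes in their row; deleting them gives the next shape. The number $\nu_i$ counts the nonempty columns of $P_i$. Nothing is deleted from $P_4$, so $\nu=(5,4,4,3,3,\dots)$.}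
\label{fig:derived}
\end{figure}

\begin{theorem}\label{thm:support}
Let $P$ be a nonempty skew shape, $m=m(P)$ and $n\ge1$. Then
\begin{equation}\label{eq:support}
S_n(P)=\Big\{\alpha\in\mathbb{Z}_{\ge0}^n:\ |\alpha|\ge m,\ \ \sum_{i\in A}\alpha_i\le f(|A|)\ \text{ for all } \emptyset\ne A\subseteq[n]\Big\}.
\end{equation}
Consequently $G_{\lambda/\mu}(\mathbf{x}_n;\mathbf{1};\mathbf{1})$ has SNP for every skew shape $\lambda/\mu$ and every $n\ge1$.
\end{theorem}

The second statement follows from the first. If $\lambda=\mu$ the polynomial is $1$. Otherwise the conditions in \eqref{eq:support} are linear inequalities that hold on $S_n(P)$, hence on its convex hull, so each lattice point of the convex hull satisfies them and lies in $S_n(P)$.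

To describe the polytope, fix $n$ and let $d$ be a real number with $m\le d\le f(n)$. Let $j\in[n]$ be minimal with $d\le f(j)$, and set
\begin{equation}\label{eq:nud}
\nu^{(d)}=(\nu_1,\dots,\nu_{j-1},\,d-f(j-1),\,0,\dots,0)\in\mathbb{R}^n .
\end{equation}
This is the vector whose $t$-th partial sum is $\min(f(t),d)$ for $1\le t\le n$. It is weakly decreasing because $0<d-f(j-1)\le\nu_j$, and it is integral when $d$ is an integer. The \emph{permutohedron} of a vector is the convex hull of all vectors obtained by permuting its coordinates.

\begin{theorem}\label{thm:polytope}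
Let $P$ be a nonempty skew shape, $m=m(P)$ and $n\ge1$.
\begin{enumerate}
\item[(a)] The Newton polytope of $G_P(\mathbf{x}_n;\mathbf{1};\mathbf{1})$ is
\[
\Pi=\Big\{x\in\mathbb{R}^n_{\ge0}:\ |x|\ge m,\ \ \sum_{i\in A}x_i\le f(|A|)\ \text{ for all } \emptyset\ne A\subseteq[n]\Big\}.
\]
Its vertices are exactly the distinct permutations of the vectors $(\nu_1,\dots,\nu_j,0,\dots,0)$, $1\le j\le n$.
\item[(b)] The homogeneous component of degree $d$ is nonzero if and only if $m\le d\le f(n)$. It then has SNP, and its Newton polytope is the permutohedron of $\nu^{(d)}$.
\item[(c)] Statements (a), (b) and SNP hold verbatim for $G_P(\mathbf{x}_n;\mathbf{t};\mathbf{w})$ with arbitrary positive real values of all $t_i$ and $w_i$.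
\end{enumerate}
\end{theorem}

The support depends on $P$ only through the sequence $\nu$, and the last theorem determines which sequences occur. Order boxes componentwise: $(r,c)\le(r',c')$ if $r\le r'$ and $c\le c'$. An \emph{antichain} is a set of pairwise incomparable boxes. A partition is \emph{strict} if its nonzero parts are distinct.

\begin{theorem}\label{thm:classification}
Let $P$ be a nonempty skew shape and let $\ell$ be the largest size of an antichain of boxes of $P$. Then $\nu_i\ge\ell$ for all $i$, and $\nu_i=\ell$ for $i>\ell$. Put $\rho_i=\nu_i-i+1$ for $1\le i\le\ell$. Then $\rho(P)=(\rho_1,\dots,\rho_\ell)$ is a strict partition with $\ell$ parts, and $S_n(P)=S_n(\rho(P))$ for all $n$. If $\sigma$ is itself a nonempty strict partition, then $\rho(\sigma)=\sigma$. Hence two nonempty skew shapes $P$ and $\tilde P$ have the same supports for all $n$ if and only if $\rho(P)=\rho(\tilde P)$, and the supports that occur are classified bijectively by nonempty strict partitions.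
\end{theorem}

So every skew shape has the same supports as a straight shape; in Figure~\ref{fig:derived}, $\ell=3$ and $\rho(P)=(5,3,2)$. We obtain this as a consequence of Theorem~\ref{thm:support}, not as a step toward it.

Section~\ref{sec:row} carries out the proof of Theorem~\ref{thm:support} by hand for a row of two boxes. The general proof occupies Sections~\ref{sec:shapes}--\ref{sec:support}; Theorems~\ref{thm:polytope} and~\ref{thm:classification} are proved in Sections~\ref{sec:polytope} and~\ref{sec:strict}.

\section{A row of two boxes}\label{sec:row}

Let $P=(2)$, with boxes $X$ and $Y$ from left to right. Both are tops and $P'=\{Y\}$, so $\nu=(2,1,1,\dots)$ and $f(k)=k+1$. We write a filling as $T(X)\,|\,T(Y)$ and omit braces.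

\emph{Two letters.} There are five fillings,
\[
1\,|\,1,\qquad 1\,|\,2,\qquad 2\,|\,2,\qquad 1\,|\,12,\qquad 12\,|\,2,
\]
with contents $(2,0)$, $(1,1)$, $(0,2)$, $(2,1)$, $(1,2)$. These are the pairs $(u,v)$ with $0\le u,v\le2$ and $2\le u+v\le3$. This set is symmetric, and with $(u,v)$, $u>v$, it contains $(u-1,v+1)$.

\emph{Three letters, upper bounds.} Since $\max T(X)\le\min T(Y)$, the two boxes share at most one letter, so $\sum_{i\in A}\kappa_i(T)\le|A|+1=f(|A|)$. Together with $|\alpha|\ge2$, these inequalities allow sixteen vectors: the permutations of $(2,0,0)$ and $(1,1,0)$, of $(2,1,0)$ and $(1,1,1)$, and of $(2,1,1)$.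

\emph{Three letters, realization.} In each degree the greedy filling gives the most unbalanced vector: $1\,|\,1$, $1\,|\,12$ and $1\,|\,123$ have contents $\nu^{(2)}=(2,0,0)$, $\nu^{(3)}=(2,1,0)$ and $\nu^{(4)}=(2,1,1)$. The other vectors are reached by looking at two consecutive letters only, and exchanging the two-letter filling that they form for another one from the list above. In $1\,|\,123$ the letters $1,2$ form $1\,|\,12$; replacing it by $12\,|\,2$ and keeping the $3$ gives $12\,|\,23$, of content $(1,2,1)$. To reach $(1,1,1)$ from $1\,|\,12$, first pass to $12\,|\,2$, of content $(1,2,0)$. There the letters $2,3$ form $2\,|\,2$; replacing it by $2\,|\,3$ and keeping the $1$ gives $12\,|\,3$.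

The general proof has the same three parts. We determine all two-letter contents of an arbitrary skew shape (Section~\ref{sec:two}). We show that two consecutive letters of any filling can be refilled freely, which makes the support symmetric and closed under moving a unit from a larger coordinate to a smaller one (Section~\ref{sec:refill}). Finally we show that greedy fillings are optimal (Section~\ref{sec:greedy}); this replaces the observation that two boxes of a row share at most one letter, and it is where derived shapes enter.

\section{Tops, bottoms and order ideals}\label{sec:shapes}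

The hypothesis that $P$ is a skew shape is used only through the next lemma. The \emph{bottom} of a column is its lowest box. An \emph{order ideal} of $P$ is a subset $U$ such that $Y\in U$, $X\in P$ and $X\le Y$ imply $X\in U$.

\begin{lemma}\label{lem:shape}
Let $P=\lambda/\mu$ be a skew shape.
\begin{enumerate}
\item[(a)] If $X\le Y$ are boxes of $P$, every box $Z$ with $X\le Z\le Y$ is in $P$. In particular rows and columns have no gaps, and $X<Y$ implies $\max T(X)\le\min T(Y)$ for every filling $T$.
\item[(b)] The row index of the top of column $c$ weakly decreases as $c$ increases. In each row, a box to the left of a top is a top.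
\item[(c)] In each row, a box to the right of a bottom is a bottom.
\item[(d)] If $V\subseteq U$ are order ideals of $P$, then $U\setminus V$ is a skew shape.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $X=(r,c)$, $Z=(s,t)$, $Y=(r',c')$. Then $\mu_s\le\mu_r<c\le t\le c'\le\lambda_{r'}\le\lambda_s$, so $Z\in P$. If $X<Y$, join $X$ to $Y$ by steps to the right and down; all boxes on the path are in $P$, and the inequality follows by chaining the defining condition with $\min T(Z)\le\max T(Z)$.

(b), (c) Column $c$ of $P$ occupies the rows $a_c,\dots,b_c$, where $a_c-1$ and $b_c$ are the lengths of column $c$ in $\mu$ and in $\lambda$. Both weakly decrease in $c$. Let $(r,c),(r,c')\in P$ with $c<c'$. If $(r,c')$ is a top, then $r=a_{c'}\le a_c\le r$, so $(r,c)$ is a top. If $(r,c)$ is a bottom, then $r=b_c\ge b_{c'}\ge r$, so $(r,c')$ is a bottom.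

(d) If $Y\in U$ and $X\le Y$, then $X\in\lambda$, so $X\in\mu$ or $X\in P$, and in the second case $X\in U$. Hence $\mu\cup U$ is the diagram of a partition. The same holds for $\mu\cup V$, and $U\setminus V=(\mu\cup U)/(\mu\cup V)$.
\end{proof}

Call a column \emph{tall} if it has at least two boxes and \emph{short} if it has one. The box of a short column is both a top and a bottom. In a given row the tops form an initial segment and the bottoms a final segment, so the short columns whose box lies in that row are consecutive. If there are any, we call this set of columns a \emph{block}. The shape $P_1$ of Figure~\ref{fig:derived} has tall columns $3$ and $4$ and blocks $\{1,2\}$ and $\{5\}$.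

\begin{lemma}\label{lem:derived}
Let $P$ be a skew shape. Then $P'$ is a skew shape, nonempty if $P$ is nonempty, and $m(P')$ is the number of tall columns of $P$ plus the number of blocks of $P$.
\end{lemma}

\begin{proof}
Let $Y=(r,c)$ be a deleted box and let $X=(s,t)\in P$ with $X<Y$. By Lemma~\ref{lem:shape}(a), $(s,c)\in P$, so $s=r$ because $Y$ is a top. Thus $X$ lies to the left of $Y$; it is a top by Lemma~\ref{lem:shape}(b), and not the rightmost one, so it is deleted. The deleted boxes therefore form an order ideal, and $P'$ is a skew shape by Lemma~\ref{lem:shape}(d). A nonempty $P$ has a top, hence a rightmost top in some row, which survives.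

A tall column loses at most its top, so it survives. A short column survives if and only if its box is the rightmost top of its row. If a row carries a block, its rightmost top lies weakly to the right of a bottom, so it is a bottom by Lemma~\ref{lem:shape}(c) and belongs to the block. Hence exactly one column of each block survives.
\end{proof}

\begin{remark}
Skew shapes are the natural class for the argument below even if one cares only about straight shapes. The derived shape of $(2,2)$ is $(2,2)/(1)$, and in the filling of $(2,2)$ with $\{1\}$ in the box $(1,1)$ and $\{2\}$ elsewhere, the letters $2,3$ occupy the same shape $(2,2)/(1)$.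
\end{remark}

\section{Two letters}\label{sec:two}

For a skew shape $Q$, possibly empty, let
\[
R(Q)=\{(u,v)\in\mathbb{Z}^2:\ 0\le u,v\le m(Q),\ \ m(Q)\le u+v\le m(Q)+m(Q')\}.
\]

\begin{lemma}\label{lem:two}
The contents of the fillings of $Q$ with letters in $\{1,2\}$ are exactly the pairs in $R(Q)$.
\end{lemma}

Each column of such a filling contains only $1$, only $2$, or both letters; in the last case we call it \emph{mixed}. If $e$ columns are mixed and $s$ contain only $2$, the content is $(u,v)=(m-s,\,e+s)$, where $m=m(Q)$. So the lemma asks for fillings with prescribed $e$ and $s$. Since rows increase to the right, the natural family has $1$'s on the left, $2$'s on the right, and a window of columns in between in which as many columns as possible are mixed. One further parameter is needed. A block holds at most one mixed column, and its position must be free: for $Q=(4,2)/(2)$, which consists of two blocks of size two, the content $(2,4)$ has $e=s=2$ and forces $12\,|\,2$ in both rows.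

\begin{proof}
\emph{Necessity.} We have $0\le u,v\le m$ and $u+v=m+e$. Two boxes in one row cannot both be $\{1,2\}$ by Lemma~\ref{lem:shape}(a), so each block contains at most one mixed column, and $e\le m(Q')$ by Lemma~\ref{lem:derived}.

\emph{The family of fillings.} Number the columns $1,\dots,m$ from left to right. Choose $0\le p\le q\le m$, let $W=\{p+1,\dots,q\}$, and for each block $B$ that meets $W$ choose a column $x_B\in B\cap W$. Fill the columns as follows.
\begin{itemize}
\item In columns $c\le p$ every box is $\{1\}$, and in columns $c>q$ every box is $\{2\}$.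
\item In a tall column $c\in W$ the top is $\{1\}$ and the other boxes are $\{2\}$.
\item In a short column $c\in B\cap W$ the box is $\{1\}$, $\{1,2\}$ or $\{2\}$ according as $c<x_B$, $c=x_B$ or $c>x_B$.
\end{itemize}
Each column reads $\{1\},\dots,\{1\}$ or $\{2\},\dots,\{2\}$ or $\{1\},\{2\},\dots,\{2\}$ from the top, or is a single box, so the column condition holds. Suppose the row condition fails for $X$ in column $c$ and its right neighbor $Y$ in column $c+1$. Then $2\in T(X)$ and $1\in T(Y)$, which forces $c>p$ and $c+1\le q$, so both columns are in $W$. We show $T(Y)=\{2\}$, a contradiction. If column $c$ is tall, then $X$ is not a top because it contains $2$. By Lemma~\ref{lem:shape}(b), $Y$ is not a top, so $T(Y)=\{2\}$. If column $c$ is short, then $X$ is a bottom, so $Y$ is a bottom by Lemma~\ref{lem:shape}(c). If column $c+1$ is tall, its bottom $Y$ is $\{2\}$. If it is short, then $c$ and $c+1$ lie in one block $B$, and $2\in T(X)$ gives $c\ge x_B$, so $c+1>x_B$ and $T(Y)=\{2\}$.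

\emph{Counting.} Let $N(p,q)$ be the number of tall columns in $W$ plus the number of blocks that meet $W$. The filling has $N(p,q)$ mixed columns, and the number of columns that contain only $2$ is
\begin{equation}\label{eq:only2}
(m-q)+\sum_B\#\{c\in B\cap W:c>x_B\}.
\end{equation}
Adding one column at an end of $W$ raises $N$ by $0$ or $1$. Moreover $N(q,q)=0$ for all $q$, and $N(0,m)=m(Q')$ by Lemma~\ref{lem:derived}.

\emph{Sufficiency.} Let $(u,v)\in R(Q)$, and put $e=u+v-m$ and $s=m-u$. Then $0\le e\le m(Q')$, $s\ge0$, and $s\le m-e$ because $e+s=v\le m$. We need a filling with $e$ mixed columns and $s$ columns containing only $2$. As $q$ runs from $0$ to $m$, the number $N(0,q)$ climbs from $0$ to $m(Q')$ in steps of at most $1$, so there is a $q_0$ with $N(0,q_0)=e$.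

If $s\le m-q_0$, put $q=m-s\ge q_0$. Then $N(0,q)\ge e$ and $N(q,q)=0$, so $N(p,q)=e$ for some $p\le q$. Taking $x_B=\max(B\cap W)$ makes the sum in \eqref{eq:only2} vanish, and \eqref{eq:only2} equals $m-q=s$.

If $m-q_0<s\le m-e$, put $p=0$ and $q=q_0$. Of the $q_0$ columns of $W$, exactly $e$ are mixed, and the others are the short columns different from the $x_B$; so $\sum_B(|B\cap W|-1)=q_0-e$. The term of $B$ in \eqref{eq:only2} takes every value from $0$ to $|B\cap W|-1$ as $x_B$ varies, so the sum takes every value from $0$ to $q_0-e$. The required value $s-(m-q_0)$ lies in this range because $s\le m-e$.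
\end{proof}

\section{Refilling two consecutive letters}\label{sec:refill}

To use Lemma~\ref{lem:two} inside a filling with many letters, we must know that the boxes containing $i$ or $i+1$ form a skew shape, and that refilling them does not disturb the other letters. The first point has one subtlety: a box such as $\{i-1,i+2\}$ lies neither entirely below nor entirely above the two letters, and yet contains neither of them.

\begin{lemma}\label{lem:refill}
Let $T$ be a filling of $P$, let $i\ge1$, and let $Q=\{X\in P:T(X)\cap\{i,i+1\}\ne\emptyset\}$. Then $Q$ is a skew shape, $m(Q)$ is the number of columns of $T$ that contain $i$ or $i+1$, and $(\kappa_i(T),\kappa_{i+1}(T))\in R(Q)$. For every $(u,v)\in R(Q)$ there is a filling $\tilde T$ of $P$ with $\kappa_i(\tilde T)=u$, $\kappa_{i+1}(\tilde T)=v$ and $\kappa_j(\tilde T)=\kappa_j(T)$ for $j\ne i,i+1$. If $T$ has letters in $[k]$ and $k\ge i+1$, then so does $\tilde T$.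
\end{lemma}

\begin{proof}
\emph{The shape $Q$.} Let $U=\{X:\min T(X)\le i+1\}$ and $V=\{X:\max T(X)<i\}\subseteq U$. Both are order ideals, since $X<Y$ gives $\min T(X)\le\max T(X)\le\min T(Y)\le\max T(Y)$. We have $Q\subseteq U\setminus V$. Let $E=(U\setminus V)\setminus Q$. A box $Y\in E$ has $\min T(Y)\le i+1$ and contains neither $i$ nor $i+1$, so $\min T(Y)<i$. Every $X<Y$ then satisfies $\max T(X)\le\min T(Y)<i$, that is, $X\in V$. Hence $V\cup E$ is an order ideal, and $Q=U\setminus(V\cup E)$ is a skew shape by Lemma~\ref{lem:shape}(d). The description of $m(Q)$ is the definition of $Q$.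

\emph{Refilling.} Let $F$ be any filling of $Q$ with letters in $\{i,i+1\}$. Put $\tilde T(X)=(T(X)\setminus\{i,i+1\})\cup F(X)$ for $X\in Q$, and $\tilde T(X)=T(X)$ otherwise. Let $X$ be immediately to the left of or above $Y$.
\begin{itemize}
\item $X,Y\in Q$. Then $i\le\max T(X)\le\min T(Y)\le i+1$, so $T(X)$ has no letter above $i+1$ and $T(Y)$ has no letter below $i$. Hence $\max\tilde T(X)=\max F(X)\le\min F(Y)=\min\tilde T(Y)$.
\item $X\in Q$, $Y\notin Q$. If $\max T(X)>i+1$, then $\max\tilde T(X)=\max T(X)$ and nothing changes. Otherwise $\max\tilde T(X)\le i+1$, while $\min T(Y)\ge\max T(X)\ge i$ and $Y\notin Q$ give $\min T(Y)\ge i+2$.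
\item $X\notin Q$, $Y\in Q$. If $\min T(Y)<i$, then $\min\tilde T(Y)=\min T(Y)$ and nothing changes. Otherwise $\min\tilde T(Y)\ge i$, while $\max T(X)\le\min T(Y)\le i+1$ and $X\notin Q$ give $\max T(X)\le i-1$.
\item $X,Y\notin Q$. Both sets are unchanged.
\end{itemize}
So $\tilde T$ is a filling. The letters $i$ and $i+1$ occur in it exactly where they occur in $F$, and the other letters have not moved. By Lemma~\ref{lem:two}, with the letters renamed, $F$ can be chosen with any content in $R(Q)$.

Finally, the inequalities in the first case show that $\max T(X)$ and $\min T(Y)$ lie in $\{i,i+1\}$ for adjacent $X,Y\in Q$. So $X\mapsto T(X)\cap\{i,i+1\}$ is a filling of $Q$, and its content $(\kappa_i(T),\kappa_{i+1}(T))$ lies in $R(Q)$ by Lemma~\ref{lem:two}.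
\end{proof}

The shape of the region $R(Q)$ now transfers to the support. Let $\varepsilon_1,\dots,\varepsilon_n$ be the standard basis of $\mathbb{Z}^n$.

\begin{lemma}\label{lem:moves}
\begin{enumerate}
\item[(a)] $S_n(P)$ is invariant under permutations of the coordinates.
\item[(b)] If $\alpha\in S_n(P)$ and $\alpha_i>\alpha_j$, then $\alpha-\varepsilon_i+\varepsilon_j\in S_n(P)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The set $R(Q)$ is symmetric in $u$ and $v$, so by Lemma~\ref{lem:refill} the support is invariant under exchanging the coordinates $i$ and $i+1$ for $i<n$. These exchanges generate all permutations.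

(b) By (a) we may permute the coordinates so that $j=i+1$. If $(u,v)\in R(Q)$ and $u>v$, then $0\le v\le u-1$ and $v+1\le u\le m(Q)$, and the sum is unchanged, so $(u-1,v+1)\in R(Q)$. Apply Lemma~\ref{lem:refill}.
\end{proof}

\section{Fillings of largest degree}\label{sec:greedy}

For nonempty $P$ and $k\ge1$ let $M_P(k)$ be the largest value of $|\kappa(T)|$ over fillings $T$ of $P$ with letters in $[k]$. With one letter every box is $\{1\}$, so $M_P(1)=m(P)$. We want $M_P(k)=f(k)$. The heuristic of Section~\ref{sec:intro} assumed that $1$ appears in every column, which an optimal filling need not satisfy ($12\,|\,2$ is optimal for $P=(2)$ and $k=2$). Refilling removes this difficulty at no cost in degree.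

\begin{lemma}\label{lem:normal}
If $P$ has a filling with letters in $[k]$ and $|\kappa|=d$, then it has one in which, in addition, every column contains $1$.
\end{lemma}

\begin{proof}
Among the fillings with letters in $[k]$ and $|\kappa|=d$, choose $T$ with lexicographically largest content. Let $i<k$, let $Q$ be as in Lemma~\ref{lem:refill}, and let $(u,v)=(\kappa_i(T),\kappa_{i+1}(T))\in R(Q)$. The pair $(m(Q),\,u+v-m(Q))$ has the same sum and $0\le u+v-m(Q)\le m(Q')\le m(Q)$, so it lies in $R(Q)$. If $u<m(Q)$, refilling would give a lexicographically larger content of the same degree. Hence $u=m(Q)$, which means that every column containing $i+1$ contains $i$. Every column contains some letter of $[k]$, and descending from it we reach $1$.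
\end{proof}

The next lemma passes between fillings of $P$ in $k$ letters and fillings of $P'$ in $k-1$ letters, in both directions.

\begin{lemma}\label{lem:lift}
Let $P$ be nonempty and $k\ge2$.
\begin{enumerate}
\item[(a)] If $P'$ has a filling with letters in $[k-1]$ and content $(\beta_1,\dots,\beta_{k-1})$, then $P$ has a filling with letters in $[k]$ and content $(m(P),\beta_1,\dots,\beta_{k-1})$.
\item[(b)] $M_P(k)=m(P)+M_{P'}(k-1)$.
\end{enumerate}
Consequently $M_P(k)=f(k)$ for all $k\ge1$.
\end{lemma}

\begin{proof}
(a) Raise all letters of the given filling by $1$ to obtain a filling $F$ of $P'$ with letters in $\{2,\dots,k\}$. Define $T$ on $P$ by $T(X)=\{1\}$ if $X$ is deleted, $T(X)=F(X)\cup\{1\}$ if $X$ is the rightmost top of $P$ in its row, and $T(X)=F(X)$ otherwise. Thus $1\in T(X)$ exactly when $X$ is a top of $P$. Let $X$ be immediately to the left of or above $Y$. If $Y$ is a top, then $X$ is its left neighbor, which is a top by Lemma~\ref{lem:shape}(b) and not the rightmost one; so $T(X)=\{1\}$. If $Y$ is not a top, then $T(Y)=F(Y)$, and either $T(X)=\{1\}$ or $X\in P'$ and $\max T(X)=\max F(X)\le\min F(Y)$. So $T$ is a filling.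 Every column contains $1$, and the other letters occur in the same columns as in $F$.

(b) The inequality $\ge$ follows from (a). For the converse, Lemma~\ref{lem:normal} gives a filling $T$ with letters in $[k]$, with $|\kappa(T)|=M_P(k)$, and with $1$ in every column. Every top contains $1$, because a box above a box containing $1$ has maximum at most $1$. If a top $(r,c)$ is deleted, there is a top further right in row $r$, so $(r,c+1)$ is a top by Lemma~\ref{lem:shape}(a),(b). It contains $1$, so $T(r,c)=\{1\}$. Thus all letters $j\ge2$ lie in boxes of $P'$.

Erasing the letter $1$ could leave boxes of $P'$ empty, so we replace such boxes by $\{2\}$: let $\varphi(X)=\{2\}$ if $T(X)=\{1\}$, and $\varphi(X)=T(X)\setminus\{1\}$ otherwise. Let $X$ be immediately to the left of or above $Y$. If $\min T(Y)=1$, then $T(X)=\{1\}$, so $\max\varphi(X)=2\le\min\varphi(Y)$. If $\min T(Y)\ge2$, then $\varphi(Y)=T(Y)$ and $\max\varphi(X)=\max(2,\max T(X))\le\min T(Y)$. So the restriction of $\varphi$ to $P'$ is a filling in the $k-1$ letters $2,\dots,k$, and its column $c$ contains $L_c(T)\setminus\{1\}$. Summing over the columns of $P$ gives $M_{P'}(k-1)\ge\sum_c(|L_c(T)|-1)=M_P(k)-m(P)$.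

Applying (b) to $P_1,\dots,P_{k-1}$ gives $M_P(k)=\nu_1+\dots+\nu_{k-1}+M_{P_k}(1)=f(k)$.
\end{proof}

\begin{example}
In Figure~\ref{fig:derived}, fill $P_3$ with $\{1\}$ and lift twice by Lemma~\ref{lem:lift}(a). The resulting fillings of $P_3$, $P_2$, $P_1$ are
\[
\begin{array}{cccc} &&&1\\ &&1&\\ 1&1&&\end{array}
\qquad\longrightarrow\qquad
\begin{array}{cccc} &&&12\\ &1&12&\\ 12&2&&\end{array}
\qquad\longrightarrow\qquad
\begin{array}{ccccc} &&&1&123\\ &&12&23&\\ 1&123&3&&\end{array}
\]
with contents $(4)$, $(4,4)$ and $(5,4,4)$. The last one attains $M_P(3)=13$.
\end{example}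

Lifting constant fillings realizes the vectors $(\nu_1,\dots,\nu_j,0,\dots,0)$. For the degrees in between, the last letter must appear in only some of the available columns. A one-letter filling cannot do this, so we start from a two-letter filling one step earlier.

\begin{lemma}\label{lem:extreme}
For every integer $d$ with $m(P)\le d\le f(n)$, we have $\nu^{(d)}\in S_n(P)$.
\end{lemma}

\begin{proof}
If $d=m(P)$, put $\{1\}$ in every box. Otherwise the index $j$ in \eqref{eq:nud} satisfies $2\le j\le n$, and $e=d-f(j-1)$ satisfies $1\le e\le\nu_j\le\nu_{j-1}$. Since $m(P_{j-1})=\nu_{j-1}$ and $m(P_{j-1}')=\nu_j$, we have $(\nu_{j-1},e)\in R(P_{j-1})$, and Lemma~\ref{lem:two} gives a filling of $P_{j-1}$ with this content. Lifting $j-2$ times by Lemma~\ref{lem:lift}(a) gives a filling of $P$ with letters in $[j]$ and content $(\nu_1,\dots,\nu_{j-1},e)$.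
\end{proof}

\section{The support}\label{sec:support}

\begin{proof}[Proof of Theorem~\ref{thm:support}]
It remains to prove \eqref{eq:support}. Write $S=S_n(P)$.

\emph{Every content satisfies the inequalities.} Let $\alpha\in S$. We saw that $|\alpha|\ge m$. Let $|A|=k\ge1$. By Lemma~\ref{lem:moves}(a) we may permute the coordinates so that $A=[k]$. Let $\alpha=\kappa(T)$. To compare with $M_P(k)$ we truncate $T$ to the letters $[k]$: put $\bar T(X)=T(X)\cap[k]$ if this set is nonempty, and $\bar T(X)=\{k\}$ otherwise. Let $X$ be immediately to the left of or above $Y$. If $T(Y)\cap[k]=\emptyset$, then $\bar T(Y)=\{k\}$ and $\max\bar T(X)\le k$. Otherwise $\max T(X)\le\min T(Y)\le k$, so $\bar T(X)=T(X)$ and $\min\bar T(Y)=\min T(Y)$. Thus $\bar T$ is a filling with letters in $[k]$. No letter $i\le k$ was removed, so $\sum_{i\le k}\alpha_i\le|\kappa(\bar T)|\le M_P(k)=f(k)$ by Lemma~\ref{lem:lift}.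

\emph{Every solution is a content.} Let $\alpha$ lie in the right side of \eqref{eq:support}, and let $\beta$ be its weakly decreasing rearrangement. By Lemma~\ref{lem:moves}(a) it suffices to show $\beta\in S$. Let $d=|\beta|$, so $m\le d\le f(n)$. The $t$-th partial sum of $\beta$ is at most $f(t)$ by the inequalities and at most $d$ because $\beta\ge0$. So it is at most the $t$-th partial sum of $\nu^{(d)}$, and $\nu^{(d)}\in S$ by Lemma~\ref{lem:extreme}. We move from $\nu^{(d)}$ to $\beta$ by unit transfers.

\emph{Claim.} If $\gamma\in S$, $|\gamma|=|\beta|$ and $\Delta_t:=\sum_{l\le t}(\gamma_l-\beta_l)\ge0$ for all $t\in[n]$, then $\beta\in S$.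

We use induction on $\sum_t\Delta_t$. If the sum is $0$, then $\gamma=\beta$. Otherwise let $i$ be the first index with $\gamma_i\ne\beta_i$. Then $\Delta_i=\gamma_i-\beta_i>0$. Since $\Delta_n=0$, there is a least $j>i$ with $\Delta_j=0$, and $\Delta_t\ge1$ for $i\le t<j$. From $\Delta_{j-1}>\Delta_j$ we get $\gamma_j<\beta_j$. Because $\beta$ is weakly decreasing, $\gamma_i>\beta_i\ge\beta_j>\gamma_j$, so $\gamma-\varepsilon_i+\varepsilon_j\in S$ by Lemma~\ref{lem:moves}(b). This replacement lowers $\Delta_t$ by $1$ for $i\le t<j$ and leaves the other $\Delta_t$ unchanged. The hypothesis persists and the sum decreases, which proves the claim and the theorem.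
\end{proof}

The second obstacle of Section~\ref{sec:intro} is overcome because the extreme vectors $\nu^{(d)}$ of all degrees are truncations of the one sequence $\nu$, so the single function $f$ bounds all degrees at once.

\section{The Newton polytope}\label{sec:polytope}

For $x,y\in\mathbb{R}^n$ we say that $x$ is \emph{majorized} by $y$ if $|x|=|y|$ and, for each $t\in[n]$, the sum of the $t$ largest coordinates of $x$ is at most the sum of the $t$ largest coordinates of $y$. Rado's theorem \cite{Rado} states that $x$ is majorized by $y$ if and only if $x$ lies in the permutohedron of $y$. The following lemma identifies the slices of $\Pi$.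

\begin{lemma}\label{lem:slice}
Let $d$ be real with $m\le d\le f(n)$. Then $\{x\in\Pi:|x|=d\}$ is the permutohedron of $\nu^{(d)}$.
\end{lemma}

\begin{proof}
Since $\nu^{(d)}$ is weakly decreasing, the sum of its $t$ largest coordinates is $\min(f(t),d)$; this is where $\nu_1\ge\nu_2\ge\cdots$ is used. Let $|x|=d$. If $x\in\Pi$, the sum of the $t$ largest coordinates of $x$ is at most $f(t)$, and at most $d$ because $x\ge0$; so $x$ is majorized by $\nu^{(d)}$. Conversely, if $x$ is majorized by $\nu^{(d)}$, then $\sum_{i\in A}x_i\le f(|A|)$ for all $A\neq\emptyset$, and the smallest coordinate of $x$ is at least $d-\min(f(n-1),d)\ge0$; so $x\in\Pi$. Now apply Rado's theorem.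
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:polytope}]
Write $S=S_n(P)$ and $\nu^{[j]}=(\nu_1,\dots,\nu_j,0,\dots,0)=\nu^{(f(j))}$ for $1\le j\le n$. Let $\Omega$ be the set of all permutations of $\nu^{[1]},\dots,\nu^{[n]}$. Then $\Omega\subseteq S$ by Lemmas~\ref{lem:extreme} and~\ref{lem:moves}(a).

(a) Theorem~\ref{thm:support} gives $S\subseteq\Pi$, so $\operatorname{conv}\Omega\subseteq\operatorname{conv}S\subseteq\Pi$. Let $x\in\Pi$ and $d=|x|$, so $m\le d\le f(n)$. By Lemma~\ref{lem:slice}, $x$ is a convex combination of permutations of $\nu^{(d)}$. If $d=m$ then $\nu^{(d)}=\nu^{[1]}$. Otherwise $j\ge2$ in \eqref{eq:nud}, and $\nu^{(d)}=(1-\theta)\nu^{[j-1]}+\theta\nu^{[j]}$ with $\theta=(d-f(j-1))/\nu_j\in(0,1]$. In both cases every permutation of $\nu^{(d)}$ lies in $\operatorname{conv}\Omega$, so $x\in\operatorname{conv}\Omega$. Hence $\operatorname{conv}S=\Pi=\operatorname{conv}\Omega$, and every vertex of $\Pi$ belongs to $\Omega$.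

Conversely, since $\Pi$ is symmetric, it suffices to show that each $\nu^{[j]}$ is a vertex. We exhibit a linear functional that is maximized on $\Omega$ only at $\nu^{[j]}$. Choose $y_1>\dots>y_j>0>y_{j+1}>\dots>y_n$. If $z\in\Omega$ has $z_a<z_b$ for some $a<b$, exchanging these coordinates raises $y\cdot z$ by $(y_a-y_b)(z_b-z_a)>0$. So a maximizer is weakly decreasing and equals some $\nu^{[l]}$. Finally $y\cdot\nu^{[l]}-y\cdot\nu^{[l-1]}=y_l\nu_l$, which is positive for $l\le j$ and negative for $l>j$ because $\nu_l>0$. So $l=j$.

(b) Let $S^d=\{\alpha\in S:|\alpha|=d\}$ be the support of the component of degree $d$. It is empty unless $m\le d\le f(n)$ by Theorem~\ref{thm:support}, and in that range it contains $\nu^{(d)}$ by Lemma~\ref{lem:extreme}. By Theorem~\ref{thm:support} and Lemma~\ref{lem:slice}, $S^d$ is the set of lattice points of the permutohedron of $\nu^{(d)}$. It contains all permutations of $\nu^{(d)}$, so its convex hull is that permutohedron, and the component has SNP.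

(c) The coefficient of $\mathbf{x}^\alpha$ in $G_P(\mathbf{x}_n;\mathbf{t};\mathbf{w})$ is the sum of $\mathbf{t}^{\mathrm{ceq}(T)}\mathbf{w}^{\mathrm{ex}(T)}$ over the fillings $T$ of content $\alpha$. For positive values of the parameters each term is positive, so no term vanishes and none cancel. The support is again $S$, and all statements depend only on the support.
\end{proof}

For the row of two boxes and $n=2$, the polytope is the trapezoid with vertices $(2,0)$, $(0,2)$, $(2,1)$, $(1,2)$; its only other lattice point is $(1,1)$, in agreement with the five fillings of Section~\ref{sec:row}.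

\section{Classification by strict partitions}\label{sec:strict}

The boxes of an antichain lie in distinct rows and distinct columns, and their row index decreases as the column index increases. The sequence $\nu$ is eventually constant, and we first explain why its limit is the largest size $\ell$ of an antichain: the boxes of an antichain impose no condition on one another, so each of them can hold all letters.

\begin{lemma}\label{lem:lower}
$\nu_i\ge\ell$ for all $i$.
\end{lemma}

\begin{proof}
Let $\mathcal{A}$ be an antichain of size $\ell$, let $U$ be the set of boxes of $P$ strictly smaller than some box of $\mathcal{A}$, and let $k\ge1$. Put $\{1\}$ in the boxes of $U$, put $[k]$ in the boxes of $\mathcal{A}$, and put $\{k\}$ in the other boxes; $U$ and $\mathcal{A}$ are disjoint because $\mathcal{A}$ is an antichain. Let $X<Y$ be adjacent. If $Y\in U\cup\mathcal{A}$ then $X\in U$ and $T(X)=\{1\}$, and otherwise $T(Y)=\{k\}$. So this is a filling, and $\ell$ of its columns contain all $k$ letters. Lemma~\ref{lem:lift} gives $f(k)\ge k\ell$ for all $k$. If $\nu_i\le\ell-1$ for some $i$, monotonicity of $\nu$ gives $f(k)\le(i-1)m(P)+k(\ell-1)$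 for $k\ge i$, which is less than $k\ell$ once $k>(i-1)m(P)$.
\end{proof}

For the upper bound we show that deletion stops after at most $\ell$ steps. A deletion at a late stage must have been prepared by deletions at all earlier stages, and these trace out an antichain along an antidiagonal. In Figure~\ref{fig:derived} the deletion of $(3,2)$ from $P_3$ is preceded by those of $(2,3)$ from $P_2$ and $(1,4)$ from $P_1$.

\begin{lemma}\label{lem:upper}
If two tops of $P_i$ lie in the same row, then $P$ has an antichain of size $i$. Consequently $\nu_i\le\ell$ for $i>\ell$.
\end{lemma}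

\begin{proof}
By Lemma~\ref{lem:shape}(a),(b), $P_i$ then has two adjacent tops $(r,c)$ and $(r,c+1)$. Suppose $i\ge2$; we show that $(r-1,c+1)$ and $(r-1,c+2)$ are tops of $P_{i-1}$. If $(r,c+1)$ were a top of $P_{i-1}$, then $(r,c)$ would be a top of $P_{i-1}$ by Lemma~\ref{lem:shape}(b), and not the rightmost one, so it would have been deleted, contrary to $(r,c)\in P_i$. Hence $(r-1,c+1)\in P_{i-1}$. This box is not in $P_i$, where $(r,c+1)$ is a top, so it was deleted: it is a top of $P_{i-1}$ and not the rightmost one in its row. By Lemma~\ref{lem:shape}(a),(b), $(r-1,c+2)$ is also a top of $P_{i-1}$. Repeating the step down to $P_1$, we find the boxes $(r,c),(r-1,c+1),\dots,(r-i+1,c+i-1)$ of $P$, an antichain of size $i$.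

If $i>\ell$, the tops of $P_i$ therefore lie in distinct rows. By Lemma~\ref{lem:shape}(b) their row index strictly decreases from left to right, so they form an antichain of $P$ of size $\nu_i$, and $\nu_i\le\ell$.
\end{proof}

The sequences allowed by these two lemmas satisfy $\nu_1\ge\dots\ge\nu_\ell\ge\ell=\nu_{\ell+1}=\cdots$. Subtracting $0,1,\dots,\ell-1$ from the first $\ell$ terms turns such a sequence into a strict partition, and the next lemma shows that this partition realizes the sequence.

\begin{lemma}\label{lem:strict}
Let $\sigma$ be a strict partition with $\ell\ge1$ parts, viewed as a straight shape. Its largest antichain has size $\ell$, and its sequence $\nu$ is given by $\nu_j=\sigma_j+j-1$ for $j\le\ell$ and $\nu_j=\ell$ for $j>\ell$.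
\end{lemma}

\begin{proof}
An antichain has at most one box in each of the $\ell$ rows, and the boxes $(i,\sigma_i)$ form an antichain because $\sigma_1>\dots>\sigma_\ell$. Let $P_1=\sigma$. We show by induction on $j\le\ell+1$ that $P_j$ consists of the boxes $(i,\sigma_i)$ for $i<j$ and the full rows $i\ge j$ of $\sigma$. This holds for $j=1$. Assume it for some $j\le\ell$. The full rows occupy the columns $1,\dots,\sigma_j$, and since $\sigma_i>\sigma_j$ for $i<j$, the tops of these columns lie in row $j$. The other columns are $\sigma_1>\dots>\sigma_{j-1}$, each a single box that is alone in its row. Hence $\nu_j=\sigma_j+j-1$, and exactly the boxes $(j,1),\dots,(j,\sigma_j-1)$ are deleted, which gives the claim for $j+1$. The shape $P_{\ell+1}$ has one box in each of $\ell$ rows, in distinct columns, so it equals its derived shape and $\nu_j=\ell$ for $j>\ell$.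
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:classification}]
The statements on $\nu_i$ are Lemmas~\ref{lem:lower} and~\ref{lem:upper}. We have $\rho_i-\rho_{i+1}=\nu_i-\nu_{i+1}+1\ge1$ for $i<\ell$ and $\rho_\ell=\nu_\ell-\ell+1\ge1$, so $\rho(P)$ is a strict partition with $\ell$ parts. By Lemma~\ref{lem:strict}, the straight shape $\rho(P)$ has the sequence $\rho_j+j-1=\nu_j$ for $j\le\ell$ and $\ell=\nu_j$ for $j>\ell$, the same as $P$. By Theorem~\ref{thm:support} the supports depend only on this sequence, so $S_n(P)=S_n(\rho(P))$ for all $n$. For a nonempty strict partition $\sigma$, Lemma~\ref{lem:strict} gives $\rho(\sigma)_j=(\sigma_j+j-1)-j+1=\sigma_j$ with the same number of parts, so $\rho(\sigma)=\sigma$.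

If $\rho(P)=\rho(\tilde P)$, then $P$ and $\tilde P$ have the supports of the same straight shape. Conversely, the supports determine $f(k)=\max\{|\alpha|:\alpha\in S_k(P)\}$ for all $k$ by Lemma~\ref{lem:lift}, hence $\nu_k=f(k)-f(k-1)$, hence $\ell=\lim_k\nu_k$ and $\rho(P)$. Thus the map that sends a nonempty strict partition $\sigma$ to the family $(S_n(\sigma))_{n\ge1}$ is injective because $\rho(\sigma)=\sigma$, and it reaches the family of every nonempty skew shape $P$ at $\sigma=\rho(P)$.
\end{proof}

\begin{example}
For the $\ell$ independent boxes of Example~\ref{ex:small}, $\nu=(\ell,\ell,\dots)$ and $\rho=(\ell,\ell-1,\dots,1)$, so the staircase has the supports $\{\alpha:0\le\alpha_i\le\ell,\ |\alpha|\ge\ell\}$. The square $(2,2)$ has $\nu=(2,2,\dots)$, since the tops $(2,1)$ and $(1,2)$ of its derived shape $(2,2)/(1)$ lie in distinct rows; so $\rho((2,2))=(2,1)$, and two different straight shapes can share all their supports. The shape of Figure~\ref{fig:derived} has $\ell=3$ and $\nu_3=4$, so the equality $\nu_i=\ell$ can fail at $i=\ell$.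
\end{example}

\begin{thebibliography}{9}

\bibitem{GKL}
Peter L. Guo, Mingyang Kang, Jiaji Liu, \emph{Hybrid Grothendieck polynomials}, arXiv:2505.19072 (2025).

\bibitem{Rado}
R. Rado, \emph{An inequality}, J. London Math. Soc. 27 (1952).

\end{thebibliography}
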